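# Weak convergence of the splitting proximal point algorithm in Hadamard spaces

## Minimizing $2|x|-x$ one summand at a time

Take the function $f(x)=2|x|-x$ on $\mathbb R$. It equals $x$ for $x\ge 0$ and $-3x$ for $x\le 0$, so its only minimizer is $0$. Suppose that we cannot handle $f$ at once, only its summands $f_1(x)=-x$ and $f_2(x)=2|x|$, and that the operation available for each summand is the proximal step with parameter $\lambda>0$,
$$x\longmapsto \arg\min_{y}\Big(f_n(y)+\tfrac1{2\lambda}(x-y)^2\Big).$$
For $f_1$ this is $x\mapsto x+\lambda$. For $f_2$ it is soft thresholding at level $2\lambda$: a point with $|x|\le 2\lambda$ goes to $0$, and any other point moves by $2\lambda$ toward $0$.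

Alternate the two steps, using the parameter $\lambda_k$ in both steps of cycle $k$. With $\lambda_k=\frac1{k+2}$ and $x_0=1$ we get
$$1\to\tfrac32\to\tfrac12\to\tfrac56\to\tfrac16\to\tfrac5{12}\to 0\to\tfrac15\to0\to\tfrac16\to0\to\cdots$$
One cycle moves a point $x>\lambda_k$ to $x-\lambda_k$, a step of size $\lambda_k$ against the slope $1$ of $f$. A point with $-3\lambda_k\le x\le\lambda_k$ goes to $x+\lambda_k\in[-2\lambda_k,2\lambda_k]$ and then to $0$. From then on the iteration visits $\lambda_k$ and returns to $0$ in every cycle. The sequence converges to the minimizer because $\lambda_k\to0$.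

Two other choices of steps fail. With $\lambda_k=2^{-k-2}$ the sum of all steps is $\frac12$, a cycle lowers $x$ by at most $\lambda_k$, and the sequence gets stuck at $\frac12$. With $\lambda_k=1$ the sequence is $1,2,0,1,0,1,0,\dots$ and does not converge. So the steps must have infinite sum and must tend to $0$.

We may also choose the summand at random, by a fair coin in every step. Consider $f_1(x)=x$, $f_2(x)=-x$, so $f=0$ and every point is a minimizer. In cyclic order, $x_{2k}=x_0$ for all $k$. In random order $x_{k+1}=x_k\mp\lambda_k$ with independent signs: a random signed series. Such a series converges almost surely when $\sum\lambda_k^2<\infty$ and, as recalled in the last part of these notes, diverges almost surely when $\sum\lambda_k^2=\infty$. This makes the condition $(\lambda_k)\in\ell_2\setminus\ell_1$ plausible.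

The questions are now these. Does the method find a minimizer of $f=f_1+\dots+f_N$ in a general space, for steps in $\ell_2\setminus\ell_1$? And what happens when bounded sequences need not have convergent subsequences?

## Hadamard spaces, proximal maps, weak convergence

**Definition (Hadamard space).** A Hadamard space is a complete geodesic metric space $(\mathcal H,d)$ such that for every geodesic $\gamma\colon[0,1]\to\mathcal H$, every $x\in\mathcal H$ and every $t\in[0,1]$,
$$d(x,\gamma(t))^2\le(1-t)\,d(x,\gamma(0))^2+t\,d(x,\gamma(1))^2-t(1-t)\,d(\gamma(0),\gamma(1))^2.\tag{1}$$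

In a Hilbert space (1) is an equality. In general it makes geodesics unique: if $\gamma,\gamma'$ join the same two points at distance $D$, then (1) with $x=\gamma'(t)$ gives $d(\gamma'(t),\gamma(t))^2\le\big[(1-t)t^2+t(1-t)^2-t(1-t)\big]D^2=0$. We write $[p,q]$ for the geodesic from $p$ to $q$, and also for its image.

**Example (star).** Glue countably many copies of $[0,1]$ at their endpoint $0$, call this common point $o$, and use the path metric. This is a tree. Given $x$ and a geodesic $\gamma$, let $m$ be the point of $\gamma([0,1])$ nearest to $x$, let $a=d(x,m)$, and let $s(t)$ be the signed position of $\gamma(t)$ along $\gamma$ measured from $m$, an affine function of $t$. Then $d(x,\gamma(t))=a+|s(t)|$, so $d(x,\gamma(t))^2=a^2+2a|s(t)|+s(t)^2$. The first two terms are convex in $t$, and $s(t)^2$ satisfies (1) with equality; hence (1) holds. The space is complete: along a Cauchy sequence the distance to $o$ converges to some $r\ge 0$; if $r=0$ the sequence tends to $o$, and if $r>0$ it eventually stays on one leg, since points on different legs are at distance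 equal to the sum of their distances to $o$. The star is not locally compact at $o$.

**Definition (convex, proper, lsc, prox).** A function $g\colon\mathcal H\to(-\infty,\infty]$ is convex if $g\circ\gamma$ is convex for every geodesic $\gamma$, and proper if $g\not\equiv\infty$. For $g$ proper, convex and lower semicontinuous (lsc) and $\lambda>0$,
$$\operatorname{prox}_{\lambda g}(x):=\arg\min_{y\in\mathcal H}\Big(g(y)+\tfrac1{2\lambda}d(x,y)^2\Big).$$

It is a standard fact that this minimizer exists and is unique. If $g$ is the indicator of a nonempty closed convex set $C$ ($0$ on $C$, $\infty$ elsewhere), then $\operatorname{prox}_{\lambda g}$ is the metric projection $P_C$. In the star, $g=d(\cdot,o)$ is convex, by the formula $d(o,\gamma(t))=a+|s(t)|$. Its proximal map moves $x$ toward $o$ by $\min(\lambda,d(x,o))$: writing $s=d(x,y)$, the objective is at least $\max(0,d(x,o)-s)+\frac{s^2}{2\lambda}$, which is smallest at $s=\min(\lambda,d(x,o))$, and this value is attained on the leg of $x$.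

**Definition (weak convergence).** A sequence $(x_n)$ converges weakly to $x$ if for every geodesic $\gamma\colon[0,1]\to\mathcal H$ with $x\in\gamma([0,1])$ the projections of $x_n$ onto $\gamma([0,1])$ converge to $x$.

Weak limits are unique: if $x,x'$ are both weak limits, the projections onto $[x,x']$ converge to both. In a Hilbert space, the projection onto $[x-e,x+e]$ with $\|e\|=1$ is $x+\tau_n e$, where $\tau_n$ is $\langle x_n-x,e\rangle$ truncated to $[-1,1]$; it converges to $x$ exactly when $\langle x_n-x,e\rangle\to0$. So this is the usual weak convergence. In the star, let $x_n$ be the tip of the $n$-th leg. A geodesic through $o$ meets at most two legs away from $o$, so for all other $n$ the projection of $x_n$ onto it is $o$. Hence $x_n\to o$ weakly although $d(x_n,o)=1$.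

## Theorems A and B, and what remains true without local compactness

Fix $N\in\mathbb N$ and let $f=\sum_{n=1}^Nf_n$ with each $f_n\colon\mathcal H\to(-\infty,\infty]$ proper, convex and lsc. "$f$ attains its minimum" means that $f$ has a minimizer with finite value. Write $\operatorname{Min}f$ for the set of minimizers; it is nonempty, closed and convex. Let $(\lambda_k)$ be positive reals and $x_0\in\mathcal H$.

In the cyclic order, $x_{kN+n}:=\operatorname{prox}_{\lambda_kf_n}(x_{kN+n-1})$ for $k\in\mathbb N_0$ and $n=1,\dots,N$.

In the random order, on $\Omega=\{1,\dots,N\}^{\mathbb N_0}$ with the product of uniform measures, let $r_k(\omega)=\omega_k$ and $x_{k+1}:=\operatorname{prox}_{\lambda_kf_{r_k}}(x_k)$; write $x_{k+1}^n=\operatorname{prox}_{\lambda_kf_n}(x_k)$ for the result when $r_k=n$.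

The following two theorems are known.

**Theorem A.** Let $\mathcal H$ be a locally compact Hadamard space, let $f$ be as above and attain its minimum, and let $(\lambda_k)\in\ell_2\setminus\ell_1$ be positive. Let $(x_j)$ be the cyclic sequence from $x_0$. Assume there is $L>0$ with
$$f_n(x_{kN})-f_n(x_{kN+n})\le L\,d(x_{kN},x_{kN+n}),\qquad f_n(x_{kN+n-1})-f_n(x_{kN+n})\le L\,d(x_{kN+n-1},x_{kN+n})$$
for all $k\in\mathbb N_0$ and $n=1,\dots,N$. Then $(x_j)$ converges to a minimizer of $f$.

**Theorem B.** Let $\mathcal H$, $f$, $(\lambda_k)$ be as in Theorem A and let $(x_k)$ be the random sequence from $x_0$. Assume there is $L>0$ with $f_n(x_k)-f_n(x_{k+1}^n)\le L\,d(x_k,x_{k+1}^n)$ for all $k\in\mathbb N_0$ and $n=1,\dots,N$. Then $(x_k)$ converges to a minimizer of $f$ almost surely.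

The question, posed by Miroslav Bacak in "Old and new challenges in Hadamard spaces" (arXiv:1807.01355, 2018), and described in the statement of the problem as open even for separable Hilbert spaces, is whether in separable Hadamard spaces that need not be locally compact the conclusion holds with weak convergence. The answer is yes, and separability is not needed.

**Theorem 1 (cyclic).** Let $\mathcal H$ be any Hadamard space and let all other hypotheses of Theorem A hold. Then $f(x_{kN})\to\min f$, $\sum_k\lambda_k(f(x_{kN})-\min f)<\infty$, and $(x_j)$ converges weakly to a minimizer of $f$.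

**Theorem 2 (random).** Let $\mathcal H$ be any Hadamard space and let all other hypotheses of Theorem B hold. Then almost surely $f(x_k)\to\min f$, $\sum_k\lambda_k(f(x_k)-\min f)<\infty$, and $(x_k)$ converges weakly to a minimizer of $f$.

**Theorem 2′ (extension).** Theorem 2 remains true, with $f$ replaced by $F:=\sum_np_nf_n$ (assumed to attain its minimum), if the $r_k$ are i.i.d. with $P(r_k=n)=p_n>0$ and the constant $L=L(\omega)<\infty$ may depend on $\omega$ (the inequality being required for a.e. $\omega$).

**Theorem 3 (sharpness).**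

1. For every $N$ and every bounded positive $(\lambda_k)\notin\ell_1$ (in particular every positive $(\lambda_k)\in\ell_2\setminus\ell_1$) there are $f_1,\dots,f_N$ on $\ell^2$ and $x_0$ satisfying all other hypotheses of Theorems A and B, for which neither the cyclic sequence nor (for any $\omega$) the random sequence converges strongly.
2. Let $N\ge2$. If a positive sequence $(\lambda_k)$ is not in $\ell_2\setminus\ell_1$, the conclusion of Theorem B fails already on $\mathcal H=\mathbb R$ with Lipschitz $f_n$. So $\ell_2\setminus\ell_1$ is exactly the class of positive step sequences for which the conclusion (in the weak form of Theorem 2) always holds.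
3. For the cyclic order, $(\lambda_k)\notin\ell_1$ is necessary, and for $N\ge2$ so is $\lambda_k\to0$. For $N\ge3$ the exponent $2$ cannot be replaced by any $p>2$: there are a nonincreasing positive $(\lambda_k)\in\bigcap_{p>2}\ell_p\setminus\ell_1$ and Lipschitz convex $f_1,\dots,f_N$ on $\mathbb R^2$, with $f$ attaining its minimum, such that the cyclic sequence does not converge.

The exact class of step sequences for the cyclic order is not determined here.

## What one proximal step knows about all points

**Lemma 1.** Let $g$ be proper, convex, lsc, $\lambda>0$ and $z=\operatorname{prox}_{\lambda g}(x)$. Then $g(z)\in\mathbb R$, and for all $y\in\mathcal H$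
$$g(z)+\tfrac1{2\lambda}d(x,z)^2+\tfrac1{2\lambda}d(z,y)^2\le g(y)+\tfrac1{2\lambda}d(x,y)^2.\tag{2}$$

*Proof.* Since $g$ is proper, the minimal value defining $z$ is finite, so $g(z)\in\mathbb R$. We may assume $g(y)<\infty$. Let $\gamma$ be the geodesic from $z$ to $y$ and $t\in(0,1)$. Compare $z$ with $\gamma(t)$, using minimality, convexity of $g$, and (1):
$$g(z)+\tfrac1{2\lambda}d(x,z)^2\le(1-t)g(z)+tg(y)+\tfrac1{2\lambda}\big[(1-t)d(x,z)^2+t\,d(x,y)^2-t(1-t)d(z,y)^2\big].$$
Subtract $(1-t)\big(g(z)+\frac1{2\lambda}d(x,z)^2\big)$ from both sides, divide by $t$, and let $t\downarrow0$. $\square$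

For the indicator of a closed convex set $C$, (2) becomes
$$d(x,P_Cx)^2+d(P_Cx,y)^2\le d(x,y)^2\qquad(y\in C).\tag{3}$$

The next lemma takes the hypothesis of Theorems A and B, which concerns one pair of points, and turns it into an inequality against every point of the space.

**Lemma 2.** In Lemma 1 suppose moreover that $g(x)-g(z)\le L\,d(x,z)$ for some $L\in[0,\infty)$. Then $g(x)<\infty$, $d(x,z)\le L\lambda$, and
$$g(z)-g(y)\le L\,d(z,y)\qquad\text{for all }y\in\mathcal H.\tag{4}$$

*Proof.* Since $g(z)$ is finite, $g(x)<\infty$. Taking $y=x$ in (2) gives $\frac1\lambda d(x,z)^2\le g(x)-g(z)\le L\,d(x,z)$, so $d(x,z)\le L\lambda$. Now (4) is trivial if $g(y)=\infty$. Otherwise (2) and $d(x,y)\le d(x,z)+d(z,y)$ give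
$$g(z)-g(y)\le\tfrac1{2\lambda}\big(d(x,y)^2-d(x,z)^2-d(z,y)^2\big)\le\tfrac1\lambda d(x,z)\,d(z,y)\le L\,d(z,y).\qquad\square$$

**Example.** On $\mathbb R$ let $g(y)=y^2$ and $x>0$. Then $z=\frac{x}{1+2\lambda}$ and $g(x)-g(z)=(x+z)(x-z)$, so $L=x+z$ works. Indeed $x-z=2\lambda z\le L\lambda$, and (4) holds because $z^2-y^2\le2z(z-y)\le L|z-y|$. The inequality is one-sided: it bounds how far $g$ can drop below $g(z)$. No bound of the form $y^2-z^2\le L|y-z|$ holds for all $y$.

## Weak limits of bounded sequences

We need four facts about weak convergence and then Opial's criterion.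

**Lemma 3 (weak compactness).** Every bounded sequence in $\mathcal H$ has a weakly convergent subsequence.

*Proof.* **Step 1: the asymptotic center.** For a bounded sequence $X=(x_n)$ let $r_X(y)=\limsup_nd(x_n,y)^2$, a continuous function of $y$, and $\rho(X)=\inf r_X$. For the midpoint $m$ of $a$ and $b$, (1) gives $r_X(m)\le\frac12r_X(a)+\frac12r_X(b)-\frac14d(a,b)^2$. As $r_X(m)\ge\rho(X)$, this bounds $\frac14d(a,b)^2$ by $\frac12r_X(a)+\frac12r_X(b)-\rho(X)$. So minimizing sequences of $r_X$ are Cauchy, and $r_X$ has a unique minimizer, the center of $X$. If $Y$ is a subsequence of $X$, then $r_Y\le r_X$, hence $\rho(Y)\le\rho(X)$.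

**Step 2: a subsequence all of whose subsequences have the same $\rho$.** Put $X^1=X$ and choose successive subsequences $X^{i+1}$ of $X^i$ with $\rho(X^{i+1})\le\inf\{\rho(Y):Y\text{ a subsequence of }X^i\}+\frac1i$. Let $Z$ be the diagonal sequence, whose $i$-th term is the $i$-th term of $X^i$. Let $Y$ be a subsequence of $Z$. Up to finitely many terms, which do not affect $\rho$, $Z$ is a subsequence of $X^{i+1}$ and $Y$ is a subsequence of $X^i$. Hence $\rho(Z)\le\rho(X^{i+1})\le\rho(Y)+\frac1i$ for all $i$, and therefore $\rho(Y)=\rho(Z)$.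

**Step 3: the center of $Z$ is its weak limit.** Let $c$ be the center of $Z=(z_n)$. For every subsequence $Y$, $r_Y(c)\le r_Z(c)=\rho(Z)=\rho(Y)$, so $c$ is also the center of $Y$. Let $c\in\gamma([0,1])$, and let $q_n$ be the projection of $z_n$ onto $\gamma([0,1])$. If $q_n\not\to c$, then, $\gamma([0,1])$ being compact, $q_n\to q\ne c$ along some subsequence $Y$ of $Z$. Since $d(z_n,q_n)\le d(z_n,c)$ and $d(q_n,q)\to0$ along $Y$, we get $r_Y(q)\le r_Y(c)$, which contradicts the uniqueness of the center of $Y$. $\square$

**Lemma 4 (closed convex sets).** Closed convex sets are weakly sequentially closed. If $g$ is convex and lsc and $x_n\to x$ weakly, then $g(x)\le\liminf g(x_n)$.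

*Proof.* Let $x_n\in C$, $x_n\to x$ weakly, $p=P_Cx$, and suppose $p\ne x$. Let $q_n$ be the projection of $x_n$ onto $[p,x]$; thus $q_n\to x$. For $q\in[p,x]$ and $c\in C$ we have
$$d(x,q)+d(q,p)=d(x,p)\le d(x,c)\le d(x,q)+d(q,c),$$
so $d(q,p)\le d(q,c)$, that is, $P_Cq=p$. Apply (3) twice: for the projection of $q_n$ onto $C$, which is $p$, and for the projection of $x_n$ onto $[p,x]$, which is $q_n$. This gives
$$d(q_n,p)^2+d(p,x_n)^2\le d(q_n,x_n)^2,\qquad d(x_n,q_n)^2+d(q_n,p)^2\le d(x_n,p)^2 .$$
Adding, $2d(q_n,p)^2\le0$, so $q_n=p$ for all $n$, which contradicts $q_n\to x\ne p$. For the second claim let $\alpha>\liminf g(x_n)$. A subsequence lies in the closed convex set $\{g\le\alpha\}$, so $g(x)\le\alpha$. $\square$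

**Lemma 5.** Let $(x_n)$ be bounded, $x_n\to x$ weakly and $y\ne x$. Then $\limsup d(x_n,y)>\limsup d(x_n,x)$.

*Proof.* Let $q_n$ be the projection of $x_n$ onto $[x,y]$; then $q_n\to x$. By (3), $d(x_n,y)^2\ge d(x_n,q_n)^2+d(q_n,y)^2$. Since $d(x_n,q_n)-d(x_n,x)\to0$, these distances are bounded, and $d(q_n,y)\to d(x,y)$, we get $\limsup d(x_n,y)^2\ge\limsup d(x_n,x)^2+d(x,y)^2$. $\square$

**Lemma 6.** If $(x_n)$ is bounded, $x_n\to x$ weakly and $\varepsilon_n:=d(x_n,y_n)\to0$, then $y_n\to x$ weakly.

*Proof.* Let $K$ be the image of a geodesic through $x$, $p_n=P_Kx_n\to x$ and $q_n=P_Ky_n$. Then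
$$d(x_n,q_n)\le\varepsilon_n+d(y_n,q_n)\le\varepsilon_n+d(y_n,p_n)\le2\varepsilon_n+d(x_n,p_n).$$
Together with $d(x_n,p_n)^2+d(p_n,q_n)^2\le d(x_n,q_n)^2$ from (3) this yields $d(p_n,q_n)^2\le4\varepsilon_nd(x_n,p_n)+4\varepsilon_n^2\to0$. $\square$

**Lemma 7 (Opial).** Let $(x_k)$ be bounded and $M\subset\mathcal H$ be such that every weak limit of a subsequence of $(x_k)$ lies in $M$, and $\lim_kd(x_k,y)$ exists for each $y\in M$. Then $(x_k)$ converges weakly to a point of $M$.

*Proof.* Call the weak limits of subsequences weak cluster points; by Lemma 3 there is at least one. If $u\ne v$ are two of them, both lie in $M$. Lemma 5, along a subsequence converging weakly to $u$, gives $\lim d(x_k,u)<\lim d(x_k,v)$, since both limits exist along the whole sequence. By symmetry the reverse inequality holds too, a contradiction. So there is exactly one weak cluster point $u\in M$, and every subsequence has a further subsequence converging weakly to $u$. For each geodesic through $u$, every subsequence of the projections of $x_k$ thus has a further subsequence converging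 to $u$; hence the projections converge to $u$. $\square$

## The descent inequality, and the place where it needs compactness

We begin with the cyclic order and the hypotheses of Theorem 1.

**Step 1: consequences inside one cycle.** This step converts the hypotheses into usable bounds. Fix $k$, put $\lambda=\lambda_k$ and $z_n=x_{kN+n}$ for $0\le n\le N$, so $z_n=\operatorname{prox}_{\lambda f_n}(z_{n-1})$. The hypotheses read
$$f_n(z_0)-f_n(z_n)\le L\,d(z_0,z_n),\qquad f_n(z_{n-1})-f_n(z_n)\le L\,d(z_{n-1},z_n).$$
Every $f_n(z_n)$ is finite, so the first hypothesis makes every $f_n(z_0)$ finite; hence $f(x_{kN})<\infty$ for every $k$. By the second hypothesis and Lemma 2, $d(z_{n-1},z_n)\le L\lambda$, so $d(z_i,z_j)\le|i-j|L\lambda$, and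
$$f_n(z_n)-f_n(y)\le L\,d(z_n,y)\qquad\text{for all }y\in\mathcal H.\tag{5}$$

**Step 2: descent toward every minimizer.** This step bounds the change of $d(\cdot,y)^2$ over a cycle for fixed $y\in\operatorname{Min}f$. All $f_n(y)$ are finite, since their sum is finite and none is $-\infty$. Lemma 1 gives $d(z_n,y)^2\le d(z_{n-1},y)^2-2\lambda(f_n(z_n)-f_n(y))$. The values $f_n(z_n)$ are taken at different points; the first hypothesis moves them all to $z_0$, since $f_n(z_n)\ge f_n(z_0)-L\,d(z_0,z_n)\ge f_n(z_0)-nL^2\lambda$. Summing over $n$, and using $2\sum_{n=1}^Nn=N(N+1)$,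
$$d(x_{(k+1)N},y)^2\le d(x_{kN},y)^2-2\lambda_k\big(f(x_{kN})-\min f\big)+N(N+1)L^2\lambda_k^2.\tag{6}$$

**Step 3: two consequences of (6).** Put $\beta_k=f(x_{kN})-\min f\ge0$ and $a_k=d(x_{kN},y)^2+N(N+1)L^2\sum_{i\ge k}\lambda_i^2$, which is finite because $(\lambda_k)\in\ell_2$. By (6), $a_{k+1}\le a_k-2\lambda_k\beta_k$, and $a_k\ge0$. So $(a_k)$ converges, hence $d(x_{kN},y)$ converges for each $y\in\operatorname{Min}f$; in particular $(x_{kN})_k$ is bounded. Also $\sum_k\lambda_k\beta_k\le\frac12a_0<\infty$.

If $\mathcal H$ is locally compact, these consequences suffice. Since $\sum\lambda_k=\infty$ and $\sum\lambda_k\beta_k<\infty$, there are $k_i$ with $\beta_{k_i}\to0$. By the Hopf–Rinow theorem bounded closed sets are compact, so after passing to a subsequence $x_{k_iN}\to x^*$ strongly, and $x^*\in\operatorname{Min}f$ because $f$ is lsc. Now $d(x_{kN},x^*)$ converges, and its limit is $0$ along the $k_i$; so $x_{kN}\to x^*$. By Step 1, the other iterates of cycle $k$ are within $NL\lambda_k\to 0$ of $x_{kN}$, and the whole sequence converges.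

The natural attempt without local compactness is to repeat this with weak limits. We get $x_{k_iN}\to x^*\in\operatorname{Min}f$ weakly, by Lemmas 3 and 4. But now $d(x_{kN},x^*)$ converges to a number that need not be $0$, and nothing is said about the other subsequences. To use Lemma 7 we must know that every weak cluster point lies in $\operatorname{Min}f$, and $\liminf\beta_k=0$ does not give that.

The consequences in Step 3 are too weak by themselves. In $\ell^2$ with orthonormal basis $e_0,e_1,\dots$ let
$$h(x)=|\langle x,e_0\rangle|,\quad \xi_{2k}=e_{k+1},\quad \xi_{2k+1}=e_0,\quad \alpha_{2k}=\tfrac1{k+1},\quad\alpha_{2k+1}=\tfrac1{(k+1)^2}.$$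
Here $\operatorname{Min}h=e_0^\perp$ and $(\alpha_k)\in\ell_2\setminus\ell_1$. For $y\in e_0^\perp$ we have $\|\xi_{2k}-y\|^2=1+\|y\|^2-2\langle y,e_{k+1}\rangle\to1+\|y\|^2$ and $\|\xi_{2k+1}-y\|^2=1+\|y\|^2$, so the limit of distances exists for every minimizer. The values $h(\xi_k)-\min h$ are $0$ for even and $1$ for odd indices, and $\sum_k\alpha_k(h(\xi_k)-\min h)=\sum_k(k+1)^{-2}<\infty$. Still, $(\xi_k)$ has the two weak cluster points $0$ and $e_0$, and $e_0\notin\operatorname{Min}h$. We do not claim that this sequence arises from the algorithm. It shows what must be excluded: at odd indices the value falls from $1$ to $0$ during a step of tiny size $\alpha_{2k+1}$.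

## The function values cannot drop faster than the steps

So we ask for a bound $\beta_k-\beta_{k+1}\le\theta\lambda_k$. The next lemma shows that this suffices. Only a bound on decrease is needed, and Lemma 2 is about decrease.

**Lemma 8.** Let $\alpha_k>0$, $\sum\alpha_k=\infty$, $\beta_k\ge0$, $\sum\alpha_k\beta_k<\infty$, and $\beta_k-\beta_{k+1}\le\theta\alpha_k$ for all $k$, with some $\theta>0$. Then $\beta_k\to0$.

*Proof.* First, $\liminf\beta_k=0$, since otherwise $\beta_k\ge c>0$ eventually and $\sum\alpha_k\beta_k=\infty$. Suppose $\beta_k>2\varepsilon$ for some $\varepsilon>0$ and infinitely many $k$. For such $k$ let $m>k$ be the first index with $\beta_m<\varepsilon$. To come down from $2\varepsilon$ to $\varepsilon$ takes time: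
$$\theta\sum_{j=k}^{m-1}\alpha_j\ge\beta_k-\beta_m>\varepsilon .$$
During this time $\beta_j\ge\varepsilon$ for $k\le j<m$. Hence $\sum_{j\ge k}\alpha_j\beta_j\ge\varepsilon\cdot\frac\varepsilon\theta$. Since $k$ can be arbitrarily large, the tails of $\sum\alpha_j\beta_j$ do not tend to $0$, a contradiction. $\square$

We now complete the proof of Theorem 1.

**Step 4: bounded decrease over one cycle.** This is the bound that Lemma 8 asks for. We must estimate $f_n(z_0)-f_n(z_N)$, and no hypothesis compares these two values. Insert the point $z_n$, which is the result of the proximal step of $f_n$. From $z_0$ to $z_n$ use the first hypothesis; from $z_n$ to $z_N$ use (5) with $y=z_N$: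
$$f_n(z_0)-f_n(z_N)=[f_n(z_0)-f_n(z_n)]+[f_n(z_n)-f_n(z_N)]\le nL^2\lambda+(N-n)L^2\lambda=NL^2\lambda.$$
Sum over $n$:
$$f(x_{kN})-f(x_{(k+1)N})\le N^2L^2\lambda_k.\tag{7}$$

**Step 5: conclusion of Theorem 1.** By Step 3, $\sum\lambda_k\beta_k<\infty$, and $\sum\lambda_k=\infty$ by hypothesis. By (7), Lemma 8 applies with $\alpha_k=\lambda_k$ and $\theta=N^2L^2$, so $\beta_k\to0$, that is, $f(x_{kN})\to\min f$ along the whole sequence. The sequence $(x_{kN})_k$ is bounded, and by Lemma 4 each of its weak cluster points $u$ satisfies $f(u)\le\min f$. Since $d(x_{kN},y)$ converges for every $y\in\operatorname{Min}f$, Lemma 7 with $M=\operatorname{Min}f$ gives $x_{kN}\to x^*$ weakly for some $x^*\in\operatorname{Min}f$. Finally, each $x_j$ in cycle $k$ satisfies $d(x_j,x_{kN})\le NL\lambda_k\to0$, and Lemma 6 gives $x_j\to x^*$ weakly. $\blacksquare$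

The order inside a cycle played no role. If cycle $k$ uses $f_{\sigma_k(1)},\dots,f_{\sigma_k(N)}$ for a permutation $\sigma_k$, and the hypotheses are written for that order, replace $f_n$ by $f_{\sigma_k(n)}$ in Steps 1, 2 and 4; the sums over $n$ are unchanged.

## Random order: virtual steps and a countable set of test points

We prove Theorem 2′. Theorem 2 is the case $p_n=\frac1N$, $F=\frac1Nf$, with constant $L$.

**Step 1: measurability and the constants $L_k$.** This step extracts from the hypothesis a bound that depends only on the past. Let $\mathcal F_k=\sigma(r_0,\dots,r_{k-1})$. Each $x_k$ is a function of $(r_0,\dots,r_{k-1})$ with finitely many values, and so is each $x_{k+1}^n=\operatorname{prox}_{\lambda_kf_n}(x_k)$; any function of these is $\mathcal F_k$-measurable. Let $L_k\in[0,\infty]$ be the maximum of $0$ and of the quotients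
$$\frac{f_n(x_k)-f_n(x_{k+1}^n)}{d(x_k,x_{k+1}^n)}\qquad\text{over all }n\text{ with }x_{k+1}^n\ne x_k .$$
By hypothesis $L:=\sup_kL_k<\infty$ almost surely. Moreover $L_k<\infty$ for every $\omega$: it depends only on the finite history, and each finite history has positive probability because all $p_n>0$. Also $f_n(x_k)-f_n(x_{k+1}^n)\le L_kd(x_k,x_{k+1}^n)$ for all $n$, since for $x_{k+1}^n=x_k$ both sides are $0$. Lemma 2 yields, for all $\omega,k,n$,
$$F(x_k)<\infty,\qquad d(x_k,x_{k+1}^n)\le L_k\lambda_k,\qquad f_n(x_{k+1}^n)-f_n(y)\le L_k\,d(x_{k+1}^n,y)\quad\text{for all }y\in\mathcal H.\tag{8}$$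

**Step 2: bounded decrease along every path.** Suppose the step taken is $n$. For $f_m$ with $m\ne n$, the hypothesis says nothing about $x_{k+1}^n$. Insert the virtual point $x_{k+1}^m$, the result of the step that was not taken:
$$f_m(x_k)-f_m(x_{k+1}^n)=[f_m(x_k)-f_m(x_{k+1}^m)]+[f_m(x_{k+1}^m)-f_m(x_{k+1}^n)]\le L_k^2\lambda_k+L_k\cdot2L_k\lambda_k .$$
Here the first bracket is at most $L_kd(x_k,x_{k+1}^m)$, the second is bounded by (8) with $y=x_{k+1}^n$, and $d(x_{k+1}^m,x_{k+1}^n)\le2L_k\lambda_k$. Multiplying by $p_m$ and summing over $m$,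
$$F(x_k)-F(x_{k+1})\le3L^2\lambda_k.\tag{9}$$

**Step 3: descent in conditional mean.** Let $y\in\operatorname{Min}F$; all $f_n(y)$ are finite because $p_n>0$. By Lemma 1 and $f_n(x_{k+1}^n)\ge f_n(x_k)-L_k^2\lambda_k$,
$$d(x_{k+1}^n,y)^2\le d(x_k,y)^2-2\lambda_k\big(f_n(x_k)-f_n(y)\big)+2L_k^2\lambda_k^2.$$
Since $r_k$ is independent of $\mathcal F_k$, averaging with the weights $p_n$ gives
$$E[d(x_{k+1},y)^2\mid\mathcal F_k]\le d(x_k,y)^2-2\lambda_k\big(F(x_k)-\min F\big)+2L_k^2\lambda_k^2.\tag{10}$$
Moreover $\sum_kL_k^2\lambda_k^2\le L^2\sum_k\lambda_k^2<\infty$ almost surely.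

**Step 4: almost sure convergence of distances to one minimizer.** This is the Robbins–Siegmund theorem (1971): if $Y_k,X_k,Z_k\ge0$ are $\mathcal F_k$-measurable, $E[Y_{k+1}\mid\mathcal F_k]\le Y_k-X_k+Z_k$ and $\sum Z_k<\infty$ a.s., then a.s. $Y_k$ converges in $\mathbb R$ and $\sum X_k<\infty$. In our setting each of these variables takes finitely many finite values (here $L_k<\infty$ for every $\omega$ is used), and the proof is short. Put $S_k=Y_k+\sum_{i<k}(X_i-Z_i)$, a supermartingale. For $a\in\mathbb N$ let $\tau_a$ be the first $k$ with $\sum_{i\le k}Z_i>a$, a stopping time. Then $S_{k\wedge\tau_a}\ge-a$, because the sum of $Z_i$ over $i<k\wedge\tau_a$ is at most $a$. So $S_{k\wedge\tau_a}+a$ is a nonnegative supermartingale and converges a.s. On $\{\tau_a=\infty\}$ this means that $S_k$ converges; as $\sum_{i<k}X_i\le S_k+\sum Z_i$, the series $\sum X_i$ converges, and then so does $Y_k$. The events $\{\tau_a=\infty\}$, $a\in\mathbb N$, cover $\{\sum Z_k<\infty\}$.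

Applied to (10), for each $y\in\operatorname{Min}F$ there is an event $\Omega_y$ with $P(\Omega_y)=1$ on which $d(x_k,y)$ converges, $\sum_k\lambda_k(F(x_k)-\min F)<\infty$ and $L<\infty$.

**Step 5: function values.** Fix $y_0\in\operatorname{Min}F$. On $\Omega_{y_0}$, choose $\theta>3L^2$; by (9) and Lemma 8, $F(x_k)\to\min F$. Also $(x_k)$ is bounded there, and by Lemma 4 all its weak cluster points lie in $\operatorname{Min}F$.

**Step 6: one event for all relevant minimizers.** Lemma 7 needs the convergence of $d(x_k,y)$ for all $y\in M$ on one and the same event, but $\Omega_y$ depends on $y$ and $\operatorname{Min}F$ may be uncountable. We therefore need a separable $M$. If $\mathcal H$ is separable, put $M=\operatorname{Min}F$. In general, let $S$ be the set of all possible values of all $x_k$; it is countable. We construct a separable closed convex set $C\supset S$. Let $C_0=S$, and let $C_{i+1}$ be the union of all geodesics joining points of $C_i$.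

The map sending $(p,q,t)$ to the point $\gamma(t)$ on the geodesic $\gamma$ from $p$ to $q$ is continuous (Bridson–Haefliger, *Metric Spaces of Non-Positive Curvature*, Prop. II.1.4). Indeed, if $\gamma'$ is the geodesic from $p'$ to $q'$, then (1) with $x=\gamma'(t)$ gives
$$d(\gamma'(t),\gamma(t))^2\le(1-t)\big(t\,d(p',q')+d(p,p')\big)^2+t\big((1-t)d(p',q')+d(q,q')\big)^2-t(1-t)d(p,q)^2,$$
and the right side tends to $0$, uniformly in $t$, as $p'\to p$ and $q'\to q$; for fixed $p,q$ continuity in $t$ is clear. Hence $C_{i+1}$, a continuous image of $C_i\times C_i\times[0,1]$, is separable if $C_i$ is. The union $\bigcup_iC_i$ is convex because the $C_i$ increase, and by continuity its closure $C$ is convex; $C$ is separable. By Lemma 4 all weak cluster points of $(x_k)$ lie in $C$. Put $M=C\cap\operatorname{Min}F$.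

In both cases $M$ is separable, and on $\Omega_{y_0}$ all weak cluster points lie in $M$. Let $D\subset M$ be countable and dense in $M$, and let $\Omega'=\Omega_{y_0}\cap\bigcap_{y\in D}\Omega_y$, so $P(\Omega')=1$. On $\Omega'$, $\lim d(x_k,y)$ exists for $y\in D$. For $y\in M$ and $y'\in D$ we have $|d(x_k,y)-d(x_k,y')|\le d(y,y')$, which can be made arbitrarily small; so $(d(x_k,y))_k$ is Cauchy and converges. Lemma 7 gives, on $\Omega'$, weak convergence of $(x_k)$ to a point of $M\subset\operatorname{Min}F$. $\blacksquare$

## Weak convergence cannot be improved to strong convergence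

We prove part 1 of Theorem 3. The source of the phenomenon is the gradient flow. In a Hilbert space, $w\in\partial g(x)$ means $g(z)\ge g(x)+\langle w,z-x\rangle$ for all $z$. On $\mathbb R$ with $g=|\cdot|$, for example, the flow $u'\in-\partial g(u)$ moves with speed $1$ to $0$ and stops there. Baillon (*J. Funct. Anal.* 28 (1978), 369–376) constructed a proper convex lsc $g$ on $\ell^2$ and a solution $u$ of $u'\in-\partial g(u)$ on $(0,\infty)$ that converges weakly, but not strongly, to some $u_\infty$ as $t\to\infty$. We use these standard facts (Brezis, *Opérateurs maximaux monotones*, 1973): $u(t)\in\operatorname{dom}\partial g$ for $t>0$, $u$ is Lipschitz on $[1,\infty)$, and $g(u(\cdot))$ is nonincreasing there.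

**Step 1: $g$ attains its minimum at $u_\infty$.** For $z\in\operatorname{dom}g$, the subgradient $-u'(t)\in\partial g(u(t))$ gives
$$\tfrac12\tfrac{d}{dt}\|u-z\|^2=\langle-u',z-u\rangle\le g(z)-g(u)\quad\text{a.e.}\tag{11}$$
Integrate over $[1,1+t]$ and use that $g(u)$ is nonincreasing: $t\,(g(u(1+t))-g(z))\le\frac12\|u(1)-z\|^2$. Hence $g(u(t))\to\inf g$. By weak lower semicontinuity $g(u_\infty)\le\inf g$, so $g$ attains its minimum at $u_\infty$. By (11) with $z=u_\infty$, $\|u(t)-u_\infty\|$ is nonincreasing; its limit $\delta$ is positive because $u$ does not converge strongly.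

**Step 2: the algorithm and its hypotheses.** Let $c>0$, $f_1=\dots=f_N=cg$, $x_0=u(1)$, $v(t)=u(1+ct)$. Both algorithms are the iteration $x_{j+1}=\operatorname{prox}_{\mu_jcg}(x_j)$, with steps $\mu_j$ that are bounded and not summable: each $\lambda_k$ repeated $N$ times for the cyclic order, $\mu_k=\lambda_k$ for the random order, whatever $\omega$ is. Let $w_{j+1}=(x_j-x_{j+1})/\mu_j$. Expanding $\|x_j-y\|^2=\|x_j-x_{j+1}\|^2+\|x_{j+1}-y\|^2+2\langle x_j-x_{j+1},x_{j+1}-y\rangle$ in (2) gives $cg(y)\ge cg(x_{j+1})+\langle w_{j+1},y-x_{j+1}\rangle$, that is, $w_{j+1}\in\partial(cg)(x_{j+1})$. Choose $w_0\in\partial(cg)(x_0)$. Adding the two subgradient inequalities between $x_j$ and $x_{j+1}$ gives $\langle w_j-w_{j+1},x_j-x_{j+1}\rangle\ge0$. Since $x_j-x_{j+1}=\mu_jw_{j+1}$, this says $\|w_{j+1}\|^2\le\langle w_j,w_{j+1}\rangle$, so $\|w_{j+1}\|\le\|w_j\|$. With $L=1+\|w_0\|$ we get $cg(x_j)-cg(z)\le\langle w_j,x_j-z\rangle\le L\|x_j-z\|$ for all $j$ and all $z$, which contains every inequality required in Theorems A and B. Also $f=Ncg$ attains its minimum.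

**Step 3: the iteration stays close to the flow.** Let $t_j=\sum_{i<j}\mu_i\to\infty$ and $e_j=\|x_j-v(t_j)\|$, so $e_0=0$. By (2) with $y=v(t_j)$,
$$\tfrac12\|x_{j+1}-v(t_j)\|^2\le\tfrac12e_j^2+\mu_j\big(cg(v(t_j))-cg(x_{j+1})\big).$$
For $v$, (11) reads $\frac12\frac d{dt}\|v-z\|^2\le cg(z)-cg(v)$. Integrate it with $z=x_{j+1}$ over $[t_j,t_{j+1}]$, where $g(v)\ge g(v(t_{j+1}))$:
$$\tfrac12e_{j+1}^2\le\tfrac12\|v(t_j)-x_{j+1}\|^2+\mu_j\big(cg(x_{j+1})-cg(v(t_{j+1}))\big).$$
Adding, the terms with $x_{j+1}$ cancel and $\frac12e_{j+1}^2\le\frac12e_j^2+\mu_jc\,\big(g(v(t_j))-g(v(t_{j+1}))\big)$. The last bracket is nonnegative, so we may replace $\mu_j$ by $\sup_i\mu_i$ and telescope: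
$$e_j^2\le2c\,\big(\sup_i\mu_i\big)\big(g(x_0)-\min g\big)=:\eta^2 .$$

**Step 4: no strong limit.** The number $\delta$ does not depend on $c$, so we can choose $c$ with $\eta<\delta/2$. Suppose $x_j\to p$ strongly. Then $\limsup\|v(t_j)-p\|\le\eta$, and since $v(t_j)\to u_\infty$ weakly, $\|u_\infty-p\|\le\liminf\|v(t_j)-p\|\le\eta$. Hence $\delta=\lim\|v(t_j)-u_\infty\|\le2\eta<\delta$, a contradiction. $\blacksquare$

## Step sizes for the random order

We prove part 2 of Theorem 3. A positive sequence outside $\ell_2\setminus\ell_1$ is either in $\ell_1$ or not in $\ell_2$.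

**Step 1: summable steps.** Here the iteration runs out of steps before reaching the minimizer. Let $f_n=|\cdot|$ on $\mathbb R$ for all $n$ and $x_0=1+N\sum\lambda_k$. By Lemma 2 with $L=1$ each proximal step moves by at most $\lambda_k$. So all iterates of either algorithm are at least $1$, while $\operatorname{Min}f=\{0\}$.

**Step 2: steps that are not square summable, $N\ge2$.** Here we use the random signed series from the beginning. Let $f_1(x)=x$, $f_2(x)=-x$ and $f_n=0$ for $n\ge3$. Then $f=0$, and $x_{k+1}=x_k-\lambda_k\xi_k$ with $\xi_k$ i.i.d., $P(\xi_k=1)=P(\xi_k=-1)=\frac1N$, $P(\xi_k=0)=1-\frac2N$. If $\lambda_k\not\to0$, there is $\varepsilon>0$ with $\lambda_k\ge\varepsilon$ for infinitely many $k$; the independent events $\{\xi_k\ne0\}$ for these $k$ have the same positive probability, so by the Borel–Cantelli lemma infinitely many of them occur a.s., and $\lambda_k\xi_k\not\to0$ a.s. If $\lambda_k\to0$, the summands $\lambda_k\xi_k$ are uniformly bounded, independent and centered, with $\sum\operatorname{Var}(\lambda_k\xi_k)=\frac2N\sum\lambda_k^2=\infty$.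 By Kolmogorov's three-series theorem $\sum\lambda_k\xi_k$ does not converge a.s., and by the $0$–$1$ law it then diverges a.s. In both cases $(x_k)$ a.s. does not converge, and on $\mathbb R$ weak convergence is ordinary convergence.

Conversely, by Theorem 2 the conclusion, with weak convergence, holds for all positive $(\lambda_k)\in\ell_2\setminus\ell_1$. $\blacksquare$

## Step sizes for the cyclic order: a point driven back and forth

We prove part 3 of Theorem 3. Necessity of $(\lambda_k)\notin\ell_1$ was shown in Step 1 of the previous section. For $N\ge2$ and $f_1(x)=x$, $f_2(x)=-x$, $f_n=0$ $(n\ge3)$ we have $|x_{kN+1}-x_{kN}|=\lambda_k$, so convergence forces $\lambda_k\to0$.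

For the counterexample with $N\ge3$, recall the opening example. Starting at $0$, the step for $-x$ goes to $\lambda$ and the step for $2|x|$ returns to $0$. Put a third function $G$ between these two, on $\mathbb R^2$. It is evaluated only near $x=\lambda$, and it can push the second coordinate $y$ up or down depending on the size of $\lambda$, although $f$ itself does not distinguish the points of the segment between which we move. Let
$$s_j=8^{-j},\qquad\theta_j=\tfrac14s_j,\qquad c_j=\tfrac1{4j^2}\qquad(j\ge1),$$
so that $\sum c_j=\frac{\pi^2}{24}<\frac12$. With $(t)_+=\max(t,0)$ let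
$$G(x,y)=\sum_{j\text{ odd}}c_j\big(x-\theta_j(1+y)\big)_++\sum_{j\text{ even}}c_j\big(x-\theta_j(2-y)\big)_+,$$
$$f_1=-x,\qquad f_2=G,\qquad f_3=2|x|,\qquad f_n=0\quad(n\ge4).$$

**Step 1: hypotheses.** The $j$-th summand of $G$ is convex and Lipschitz with constant $c_j\sqrt{1+\theta_j^2}\le2c_j$, and the sum converges at each point; so all $f_n$ are convex and Lipschitz, and the inequalities of Theorem A hold. Since $G\ge0$, $f\ge2|x|-x\ge|x|\ge0$. For $y\in[-1,2]$ all ramps vanish at $(0,y)$, because $1+y\ge0$ and $2-y\ge0$; so $f(0,y)=0$. Thus $f$ attains its minimum.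

**Step 2: one cycle with $\lambda=s_i$ from $(0,y)$, $y\in[\frac18,\frac78]$.** We show that it ends at $(0,y+s_iD_i)$, where
$$A_i=\sum_{j\ge i}c_j<\tfrac12,\qquad D_i=\sum_{j\ge i}(-1)^{j+1}c_j\theta_j .$$
Since $c_{j+1}\theta_{j+1}\le\frac18c_j\theta_j$, the series $D_i$ alternates with decreasing terms, so it has the sign $(-1)^{i+1}$ of its first term and
$$\tfrac78c_i\theta_i\le|D_i|\le c_i\theta_i.\tag{12}$$
In particular $s_i|D_i|\le s_1c_1\theta_1=\frac18\cdot\frac14\cdot\frac1{32}<\frac18$.

The step for $f_1$ leads to $(s_i,y)$. For the step for $G$ consider the open set $U=\{\frac12s_i<x<2s_i,\ 0<y<1\}$, on which $1+y$ and $2-y$ lie in $(1,2)$. For $j\ge i$ we have $2\theta_j\le2\theta_i=\frac12s_i<x$, so the $j$-th ramp is active on $U$. For $j<i$ we have $\theta_j\ge\theta_{i-1}=8\theta_i=2s_i>x$, so it is inactive. Hence $G$ is affine on $U$ with $\nabla G=(A_i,-D_i)$. Put $q=(s_i,y)$ and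
$$z=q-s_i\nabla G=(s_i-s_iA_i,\ y+s_iD_i).$$
Then $z\in U$, because $A_i<\frac12$ and $s_i|D_i|<\frac18$. So $(q-z)/s_i=\nabla G(z)$, and for all $q'$ convexity gives $G(q')\ge G(z)+\frac1{s_i}\langle q-z,q'-z\rangle$. Since $\|q-q'\|^2=\|q-z\|^2+\|z-q'\|^2-2\langle q-z,q'-z\rangle$, we get $G(q')+\frac1{2s_i}\|q-q'\|^2\ge G(z)+\frac1{2s_i}\|q-z\|^2$. Thus $z=\operatorname{prox}_{s_iG}(q)$. The step for $f_3$ is soft thresholding of the first coordinate at level $2s_i$, and this coordinate lies in $(\frac12s_i,s_i]$; it becomes $0$. The steps for $n\ge4$ do nothing.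

**Step 3: the step sizes.** We choose $(\lambda_k)$ so that $y$ oscillates. Start at $(0,\frac14)$. Use $\lambda_k=s_1$ until $y\ge\frac34$ for the first time, then $\lambda_k=s_2$ until $y\le\frac14$ for the first time, then $s_3$ until $y\ge\frac34$, and so on. By Step 2, $y$ increases by the constant amount $s_i|D_i|$ per cycle in phases with $i$ odd and decreases by this amount in phases with $i$ even, so phase $i$ ends after a finite number $m_i$ of cycles. It overshoots its target by at most $s_i|D_i|<\frac18$, so $y$ stays in $[\frac18,\frac78]$ and Step 2 applies in every cycle. Then $y\ge\frac34$ infinitely often and $y\le\frac14$ infinitely often: the cyclic sequence does not converge.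

**Step 4: the size of $(\lambda_k)$.** The sequence is nonincreasing. In phase $i$ the coordinate $y$ has to travel a distance of at least $\frac12$, so $m_i\ge\frac1{2s_i|D_i|}$ and
$$\sum_k\lambda_k=\sum_im_is_i\ge\sum_i\frac1{2|D_i|}=\infty,$$
since $D_i\to0$. On the other hand the distance from the starting point of phase $i$ to its target is at most $\frac12+\frac18<1$, so $m_i\le\frac1{s_i|D_i|}+1\le\frac2{s_i|D_i|}$. By (12), $|D_i|\ge\frac78\cdot\frac1{4i^2}\cdot\frac{s_i}4=\frac78\cdot\frac{s_i}{16i^2}$. Hence for $p>2$
$$\sum_k\lambda_k^p=\sum_im_is_i^p\le\sum_i\frac{2s_i^{p-1}}{|D_i|}\le\sum_i2\cdot\tfrac87\cdot16\,i^2s_i^{p-2}<\infty,$$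
because $s_i^{p-2}=8^{-(p-2)i}$ decays geometrically. So $(\lambda_k)\in\bigcap_{p>2}\ell_p\setminus\ell_1$. $\blacksquare$
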